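# The kernel of linearization for smooth singular foliations: always solvable, not always nilpotent

## 1. Second-order zeros and the guess "nilpotent"

Take vector fields on $\mathbb R^n$ that vanish at the origin together with their first derivatives. If $X$ vanishes to order $p\ge 2$ and $Y$ to order $q\ge2$, then $[X,Y]$ vanishes to order at least $p+q-1$, which is larger than both $p$ and $q$. Each bracket pushes the order up. If such fields generate a finite-dimensional Lie algebra in some reasonable sense, one expects long brackets to run out of room, so the algebra should be nilpotent.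

For singular foliations there is a precise version of this expectation. The foliation has a finite-dimensional Lie algebra at each point, its isotropy, and a map that takes linear parts. The guess is that the kernel of this map is nilpotent. The source from which the problem is taken (Camille Laurent-Gengoux, Ruben Louis and Leonid Ryvkin, "An invitation to singular foliations", arXiv:2407.14932 (2024)) has a Proposition which says so when the foliation is locally real analytic. The question is whether that hypothesis can be omitted.

**Definition 1 (singular foliation, leaf).** Let $M$ be a smooth manifold. A singular foliation on $M$ is a $C^\infty(M)$-submodule $\mathcal F$ of $\mathfrak X(M)$ that is closed under the Lie bracket and locally finitely generated. The last condition means that every point has an open neighborhood $U$ and finitely many elements of $\mathcal F$ whose restrictions to $U$ generate $\mathcal F_U$, the $C^\infty(U)$-module generated by all restrictions $X|_U$ with $X\in\mathcal F$. The leaf $L$ through $m$ is the immersed submanifold of points reached from $m$ by flows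 of elements of $\mathcal F$; its tangent space at $m$ is $T_mL=\{X(m):X\in\mathcal F\}$.

**Definition 2 (isotropy).** Let $\mathcal I_m\subset C^\infty(M)$ be the ideal of functions vanishing at $m$, and $\mathcal F(m)=\{X\in\mathcal F:X(m)=0\}$. The isotropy Lie algebra at $m$ is
$$\mathfrak g_m(\mathcal F)=\mathcal F(m)/\mathcal I_m\mathcal F .$$

The bracket is well defined: for $X\in\mathcal F(m)$, $Y\in\mathcal F$ and $f\in\mathcal I_m$ we have $[X,fY]=f[X,Y]+X(f)Y$. Here $X(f)(m)=0$ because $X(m)=0$, so $[X,fY]\in\mathcal I_m\mathcal F$.

**Definition 3 (linearization and its kernel).** If $X(m)=0$, the linear part $\nabla_mX:T_mM\to T_mM$ is $v\mapsto DX(m)v$ in a chart. It does not depend on the chart, since $DX(m)v=[V,X](m)$ for any field $V$ with $V(m)=v$. For $X\in\mathcal F(m)$ and $V\in\mathcal F$ the bracket $[V,X]$ lies in $\mathcal F$, so $\nabla_mX$ preserves $T_mL$ and acts on the normal space $N_m=T_mM/T_mL$. For $f\in\mathcal I_m$ and $Y\in\mathcal F$ the linear part of $fY$ is $v\mapsto df(v)\,Y(m)\in T_mL$, which is zero on $N_m$. So there is a linearization map $\mathfrak g_m(\mathcal F)\to\mathfrak{gl}(N_m)$,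 which is a Lie algebra morphism up to a sign convention. Its image is the linear isotropy Lie algebra $\mathfrak g_m^{lin}(\mathcal F)$, and we write
$$\mathfrak k_m(\mathcal F)=\ker\big(\mathfrak g_m(\mathcal F)\to\mathfrak g_m^{lin}(\mathcal F)\big).$$

When $L=\{m\}$, all elements of $\mathcal F$ vanish at $m$, so $\mathfrak g_m(\mathcal F)=\mathcal F/\mathcal I_m\mathcal F$ and $\mathfrak k_m(\mathcal F)$ consists of the classes of fields with zero first-order Taylor polynomial at $m$.

**Example 1.** On $\mathbb R$ let $\mathcal F$ be generated by $x^p\partial_x$ with $p\ge1$. If $x^p=a(x)x^p$ then $a=1$ off $0$, so $a(0)=1$; hence $x^p\partial_x\notin\mathcal I_0\mathcal F$ and $\mathfrak g_0(\mathcal F)=\mathbb R$. For $p=1$ linearization is injective and $\mathfrak k_0(\mathcal F)=0$. For $p\ge2$ the linear part is zero and $\mathfrak k_0(\mathcal F)=\mathbb R$.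

**Example 2.** Let $\mathcal F=\mathcal I_0^2\,\mathfrak X(\mathbb R^n)$, all fields vanishing to second order at $0$. Then $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)=\mathcal I_0^2\mathfrak X/\mathcal I_0^3\mathfrak X$, the space of quadratic vector fields. The bracket of two of them is cubic, hence zero in the quotient: $\mathfrak k_0(\mathcal F)$ is abelian.

**Example 3.** On $\mathbb R^2$ let $X=x^p\partial_x$ and $Y=x^q\partial_y$ with $p,q\ge2$ generate $\mathcal F$. Then $[X,Y]=q\,x^{p-1}\,Y\in\mathcal I_0\mathcal F$. So $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)$ is again abelian.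

**Example 4 (dimension one).** Let $\mathcal F$ be a singular foliation on an interval around $0$ with all elements vanishing at $0$, and let $X=f\partial_x$, $Y=g\partial_x\in\mathcal F$ have $f'(0)=g'(0)=0$. Then
$$[X,Y]=(fg'-gf')\,\partial_x=g'X-f'Y\in\mathcal I_0\mathcal F .$$
So $\mathfrak k_0(\mathcal F)$ is abelian, and here $f,g$ are arbitrary smooth functions.

The guess passes these tests. One lemma about localization will be used throughout.

**Lemma 1 (locality).** (a) Let $X,R_1,\dots,R_q\in\mathcal F$, and suppose $X=\sum_lA_lR_l$ on an open neighborhood $U$ of $m$ with $A_l\in C^\infty(U)$, $A_l(m)=0$. Then $X\in\mathcal I_m\mathcal F$. (b) $\mathcal F/\mathcal I_m\mathcal F$, hence $\mathfrak g_m(\mathcal F)$, is finite dimensional. (c) Restriction gives an isomorphism $\mathfrak g_m(\mathcal F)\cong\mathfrak g_m(\mathcal F_U)$ compatible with linearization.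

*Proof.* (a) Let $\chi$ be a bump function supported in $U$ with $\chi=1$ near $m$. Then $\chi X=\sum_l(\chi A_l)R_l$ with $\chi A_l$ extended by zero, so $\chi X\in\mathcal I_m\mathcal F$. Also $1-\chi\in\mathcal I_m$, so $(1-\chi)X\in\mathcal I_m\mathcal F$. Add the two.

(b) If $R_1,\dots,R_q\in\mathcal F$ generate on $U$ and $X=\sum f_lR_l$ on $U$, then $X-\sum f_l(m)R_l=\sum(f_l-f_l(m))R_l$ on $U$. By (a) the class of $X$ equals that of $\sum f_l(m)R_l$. So the classes of the $R_l$ span.

(c) If $X\in\mathcal F(m)$ and $X|_U\in\mathcal I_m\mathcal F_U$, then (a) applies and $X\in\mathcal I_m\mathcal F$: the map is injective. If $Z\in\mathcal F_U(m)$, then $\chi Z$ extended by zero lies in $\mathcal F(m)$ and $Z-\chi Z=(1-\chi)Z\in\mathcal I_m\mathcal F_U$: the map is surjective. Linear parts at $m$ depend only on the germ. $\square$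

## 2. Order of vanishing, Artin–Rees, and flat functions

Let us try to turn the opening heuristic into a proof, for $L=\{0\}$ in $\mathbb R^n$. Let $\mathcal F_p\subset\mathcal F$ be the elements vanishing to order at least $p$ at $0$. Then $[\mathcal F_p,\mathcal F_q]\subset\mathcal F_{p+q-1}$, and $\mathfrak k=\mathfrak k_0(\mathcal F)$ is the image of $\mathcal F_2$ in $\mathcal F/\mathcal I_0\mathcal F$. Write $C^1(\mathfrak k)=\mathfrak k$ and $C^{r+1}(\mathfrak k)=[\mathfrak k,C^r(\mathfrak k)]$ for the lower central series. By induction, $C^r(\mathfrak k)$ is contained in the image of $\mathcal F_{r+1}$. So $\mathfrak k$ is nilpotent as soon as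
$$\mathcal F_{r+1}\subset\mathcal I_0\mathcal F\quad\text{for some }r. \tag{1}$$
In words: an element of $\mathcal F$ that vanishes to high order should be a combination of elements of $\mathcal F$ with coefficients vanishing at $0$. This is a statement of Artin–Rees type, and in the analytic case the Artin–Rees lemma does the job.

**Remark (the analytic case with $L=\{0\}$).** Let $\mathcal F$ be generated near $0$ by real analytic fields $Z_1,\dots,Z_r$. Let $\mathcal O$ be the Noetherian local ring of convergent power series at $0$, with maximal ideal $\mathfrak m$. Let $\hat{\mathcal O}$ be the ring of formal power series, with maximal ideal $\hat{\mathfrak m}$. Put $P=\sum\mathcal OZ_a\subset\mathcal O^n$ and $\hat P=\sum\hat{\mathcal O}Z_a\subset\hat{\mathcal O}^n$. By Artin–Rees there is $k\geq 2$ with $\hat P\cap\hat{\mathfrak m}^k\hat{\mathcal O}^n\subset\hat{\mathfrak m}\hat P$. Every element of $\mathfrak k$ is the class of a constant combination of the $Z_a$ with zero linear part. Let $W$ be an iterated bracket of $k-1$ such combinations. It is analytic and vanishes to order at least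 $k$. It lies in $\mathcal F$ near $0$, so its Taylor series lies in $\hat P$, hence in $\hat{\mathfrak m}\hat P$: it is $\sum\varphi_aZ_a$ with $\varphi_a\in\hat{\mathfrak m}$. Replacing $\varphi_a$ by its Taylor polynomial of degree less than $j$ gives $W\in\mathfrak mP+\mathfrak m^j\mathcal O^n$, for every $j$. Krull's intersection theorem in $\mathcal O^n/\mathfrak mP$ gives $W\in\mathfrak mP$. By Lemma 1(a) the class of $W$ is zero. So $C^{k-1}(\mathfrak k)=0$.

The ring $C^\infty$ is not Noetherian, and (1) is exactly the step that breaks. Let $g$ be a smooth function on $\mathbb R$, flat at $0$ (all derivatives vanish there) and nonzero off $0$, and let $\mathcal F$ be generated by $g\,\partial_x$. Then $\mathcal F_r=\mathcal F$ for every $r$, while $g\,\partial_x\notin\mathcal I_0\mathcal F$ by the computation of Example 1. The conclusion still holds here, since the algebra is one-dimensional. But there is now a place for a counterexample to live: a flat field $Y$ that some other field of $\mathcal F$ reproduces under the bracket.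

## 3. A flat eigenfield in the plane

In Example 3 the bracket was $[x^p\partial_x,\,g(x)\partial_y]=x^pg'(x)\,\partial_y$ with $g=x^q$, and the factor $x^{p-1}$ killed it. We want instead $[X,Y]=Y$, that is, $x^pg'=g$. Off $0$ this gives $g=\exp\!\big(-\tfrac{1}{(p-1)x^{p-1}}\big)$ up to a constant factor on each half-line. For $p=2$ the function $e^{-1/x}$ blows up as $x\to0^-$. For $p=3$ it is $e^{-1/(2x^2)}$, which is flat from both sides.

**Theorem A.** On $\mathbb R^2$ there is a smooth singular foliation $\mathcal F$ with $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)\cong\mathfrak{aff}(1)$, the Lie algebra with basis $X,Y$ and $[X,Y]=Y$. It is not nilpotent.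

So the assumption "locally real analytic" cannot be omitted in the Proposition.

*Proof.* Let $h(x)=e^{-1/(2x^2)}$ for $x\ne0$, $h(0)=0$. Each derivative of $h$ off $0$ has the form $R(1/x)\,h(x)$ with a polynomial $R$, so it tends to $0$ faster than any power of $x$; by induction all derivatives at $0$ exist and vanish. So $h$ is smooth and flat at $0$. For $x\ne0$ we have $h'=x^{-3}h$, hence $x^3h'=h$ on all of $\mathbb R$. Put
$$X=x^3\,\partial_x,\qquad Y=h(x)\,\partial_y,\qquad\mathcal F=C^\infty(\mathbb R^2)X+C^\infty(\mathbb R^2)Y .$$

**Step 1: $\mathcal F$ is a singular foliation.** This step checks closure under brackets. We have $[X,Y]=x^3h'\,\partial_y=Y$, so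
$$[aX,bY]=ab\,Y+aX(b)\,Y-bY(a)\,X\in\mathcal F,$$
and $[aX,bX]\in C^\infty(\mathbb R^2) X$, $[aY,bY]\in C^\infty(\mathbb R^2) Y$. It is finitely generated by definition.

**Step 2: linear parts vanish.** This step identifies $\mathfrak k_0$ with the whole isotropy. All elements of $\mathcal F$ vanish at $0$, so $L=\{0\}$ and $\mathcal F(0)=\mathcal F$. Both $X$ and $Y$ have zero first-order Taylor polynomial at $0$, hence so does every $aX+bY$. So $\mathfrak g^{lin}_0(\mathcal F)=0$ and $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)=\mathcal F/\mathcal I_0\mathcal F$.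

**Step 3: the isotropy is two-dimensional.** This step makes sure that the flat field has not become zero. The classes $\bar X,\bar Y$ span. Suppose $cX+dY\in\mathcal I_0\mathcal F$ with $c,d\in\mathbb R$, say $cX+dY=aX+bY$ with $a,b\in\mathcal I_0$. Then $(c-a)x^3=0$ and $(d-b)h=0$, so $a=c$ and $b=d$ on $\{x\ne0\}$. By continuity $c=a(0)=0$ and $d=b(0)=0$.

So $\bar X,\bar Y$ is a basis and $[\bar X,\bar Y]=\bar Y$. The lower central series is $C^r=\mathbb R\bar Y\ne0$ for all $r\ge2$, and the algebra is not nilpotent. $\blacksquare$

## 4. Solvable as the exact range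

The algebra $\mathfrak{aff}(1)$ is solvable. Could a similar trick with flat functions produce, say, $\mathfrak{sl}_2(\mathbb R)$? It cannot, and solvability is the only restriction.

**Theorem B.** For every smooth singular foliation $\mathcal F$ and every point $m$, the Lie algebra $\mathfrak k_m(\mathcal F)$ is solvable.

**Theorem C.** Every finite-dimensional real solvable Lie algebra is isomorphic to some $\mathfrak k_m(\mathcal F)$. Every finite-dimensional real nilpotent Lie algebra is isomorphic to some $\mathfrak k_m(\mathcal F)$ with $\mathcal F$ generated by polynomial vector fields.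

**Theorem D.** If $\dim N_m\le1$, then $\mathfrak k_m(\mathcal F)$ is abelian. So the dimension $2$ in Theorem A is minimal.

By B and C, the kernels in the smooth category are, up to isomorphism, exactly the finite-dimensional real solvable Lie algebras. By C and the quoted Proposition, those in the locally analytic category are exactly the nilpotent ones.

## 5. Cutting down to a point leaf

For B and D we first remove the directions along the leaf. The tool is the local splitting theorem (Androulidakis–Skandalis, *The holonomy groupoid of a singular foliation*, J. reine angew. Math. 626 (2009), Prop. 1.12). Here it is in the form we use, with an argument.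

**Lemma 2 (splitting).** Let $\ell=\dim L$. Near $m$ one can write $M=(-1,1)^\ell\times T$ with $m=(0,m)$, such that $\mathcal F$ is generated there by $\partial_{y_1},\dots,\partial_{y_\ell}$ and by the constant extensions of generators $Z_a$ of a singular foliation $\mathcal F_T$ on $T$ all of whose elements vanish at $m$.

*Proof.* Recall $\ell=\dim\{X(m):X\in\mathcal F\}$, and use induction on $\ell$. For $\ell=0$ take $T$ a neighborhood of $m$. For $\ell\ge1$ pick $X\in\mathcal F$ with $X(m)\ne0$ and straighten it: $X=\partial_y$ in coordinates $(y,z)$, with $m$ at the origin. Take generators near $m$ and subtract from each its $\partial_y$-component times $\partial_y$. This gives generators $\partial_y,R_1,\dots,R_r$, where the $R_a$ have no $\partial_y$-component. On a small box write $[\partial_y,R_a]=f_a\partial_y+\sum_bg_a^bR_b$. The left side has no $\partial_y$-component, so $f_a=0$, and the coefficient vectors satisfy the linear equation $\partial_yR_a=\sum_bg_a^bR_b$. Let $G$ be the matrix with $\partial_yG=gG$, $G(0,z)=1$; it is smooth and invertible. By uniqueness $R_a(y,z)=\sum_bG_a^b(y,z)R_b(0,z)$.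 So $\partial_y$ and the constant extensions of the fields $R^0_b=R_b(0,\cdot)$ generate $\mathcal F$ near $m$.

The $R_b^0$ generate a singular foliation on the slice $\{y=0\}$: the bracket of two constant extensions lies in $\mathcal F$ and has no $\partial_y$-component, so it is $\sum_ch^c(y,z)R^0_c$; put $y=0$. Its values at $m$ span a space of dimension $\ell-1$. Apply the induction hypothesis to it, and rescale $y$. $\square$

**Lemma 3 (reduction).** In the situation of Lemma 2, $\mathfrak g_m(\mathcal F)\cong\mathfrak g_m(\mathcal F_T)$, and the linearization maps correspond. In particular $\mathfrak k_m(\mathcal F)\cong\mathfrak k_m(\mathcal F_T)$.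

*Proof.* By Lemma 1(c) we may work on the product. Constant extension respects brackets and maps $\mathcal F_T$ into $\mathcal F(m)$, so it induces a Lie algebra morphism $\mathcal F_T\to\mathfrak g_m(\mathcal F)$.

It is surjective: if $\sum f_i\partial_{y_i}+\sum h_aZ_a$ vanishes at $m$, then $f_i(m)=0$ because $Z_a(m)=0$. Modulo $\mathcal I_m\mathcal F$ it therefore equals $\sum h_a(m)Z_a$.

Its kernel is $\mathcal I_m\mathcal F_T$. Elements of $\mathcal I_m\mathcal F_T$ clearly go to zero. Conversely, let the extension of $Z\in\mathcal F_T$ equal $\sum f_i\partial_{y_i}+\sum h_aZ_a$ with $f_i,h_a\in\mathcal I_m$. Restrict to $\{0\}\times T$ and take $T$-components: $Z=\sum h_a|_T\,Z_a\in\mathcal I_m\mathcal F_T$.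

Finally $N_m=T_mT$, and the extension of $Z$ acts on $N_m$ as $\nabla_mZ$. $\square$

So from now on, in Theorems B and D, $m=0\in\mathbb R^n$ with $n=\dim N_m$, the foliation is defined near $0$, and all its elements vanish at $0$.

**Proof of Theorem D.** If $n=0$ then $\mathcal F_T=0$ on a point and $\mathfrak g_m(\mathcal F)=0$. If $n=1$ this is Example 4. A manifold of dimension at most $1$ has $\dim N_m\le1$ everywhere, so no example as in Theorem A exists there. $\blacksquare$

**Lemma 4 (minimal generators).** Let $\mathfrak g=\mathcal F/\mathcal I_0\mathcal F$, $N=\dim\mathfrak g$, and let $Y_1,\dots,Y_N\in\mathcal F$ have classes forming a basis of $\mathfrak g$. Then the $Y_a$ generate $\mathcal F$ near $0$. On a neighborhood of $0$,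
$$[Y_a,Y_b]=\sum_c\Gamma^c_{ab}\,Y_c,\qquad\Gamma^c_{ab}=-\Gamma^c_{ba}\ \text{smooth}, \tag{2}$$
and the numbers $\Gamma^c_{ab}(0)$ are the structure constants of $\mathfrak g$.

*Proof.* Let $Z_1,\dots,Z_r$ generate near $0$. There are constants $c_a^b$ with $Z_a-\sum_bc_a^bY_b\in\mathcal I_0\mathcal F$. Writing elements of $\mathcal F$ through the $Z_e$, we get $Z_a=\sum_bc_a^bY_b+\sum_e\varphi_a^eZ_e$ near $0$ with $\varphi_a^e(0)=0$. The matrix $1-\varphi$ is the identity at $0$, so it is invertible near $0$, and $Z=(1-\varphi)^{-1}cY$. This proves generation and gives (2); choose the coefficients for $a<b$ and extend antisymmetrically. Finally $[Y_a,Y_b]-\sum_c\Gamma^c_{ab}(0)Y_c=\sum_c(\Gamma_{ab}^c-\Gamma_{ab}^c(0))Y_c$ near $0$, which lies in $\mathcal I_0\mathcal F$ by Lemma 1(a). $\square$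

## 6. An estimate for perfect ideals, and the error term that spoils it

If $\mathfrak k=\mathfrak k_0(\mathcal F)$ is not solvable, its derived series stabilizes at some $\mathfrak p\ne0$ with $[\mathfrak p,\mathfrak p]=\mathfrak p$. Suppose first, optimistically, that $\mathfrak p$ has representatives $Y_1,\dots,Y_r$ with exact relations $[Y_a,Y_b]=\sum_{c\le r}\gamma_{ab}^cY_c$ near $0$, where the $\gamma_{ab}^c$ are constants. Since $\mathfrak p$ is perfect, $Y_c=\sum\lambda_c^{ab}[Y_a,Y_b]$ for some constants $\lambda_c^{ab}$. In coordinates $[Y,Z]=DZ\cdot Y-DY\cdot Z$. With $e(x)=\max_a|Y_a(x)|$ and $\delta(x)=\max_a\|DY_a(x)\|$ we get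
$$e(x)\le C\,\delta(x)\,e(x).$$
The linear parts vanish, so $\delta(x)\to0$ as $x\to0$. Hence $e(x)=0$ near $0$: the $Y_a$ vanish near $0$ and their classes are zero, a contradiction. No order of vanishing is involved, so flat functions do no harm. In Theorem A the same inequality is not available for $X$, since $X$ is not a combination of brackets.

In general the relations hold only modulo $\mathcal I_0\mathcal F$. Complete $Y_1,\dots,Y_r$ to generators $Y_1,\dots,Y_N$ as in Lemma 4. Then (2) gives
$$\sum_{a,b\le r}\lambda_c^{ab}[Y_a,Y_b]=Y_c+\sum_{d\le r}O(|x|)\,Y_d+\sum_{d>r}O(|x|)\,Y_d,$$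
$$e(x)\le C\big(\delta(x)+|x|\big)\,e(x)+C\,|x|\,\max_{d>r}|Y_d(x)| .$$
The first term on the right can be absorbed. The last one cannot: nothing bounds the $Y_d$ with $d>r$ by the $Y_a$ with $a\le r$. Minimal generators may have incomparable sizes; in Theorem A, $h(x)$ is smaller than any power of $|x|$ times $|x|^3$. This is where the direct estimate stops.

Such an error can be an artifact of the representatives. If $Y_1,\dots,Y_r$ satisfy exact relations, then $Y_1+fY_d$ with $f(0)=0$, $d>r$, has the same class as $Y_1$, but the relations may acquire error terms in $Y_d$. So we should look for better representatives, $Y_u+\sum_{d>r}(A(x)u)_d\,Y_d$ with an unknown matrix $A(x)$, $A(0)=0$. If one writes the relations for the brackets of these fields, derivatives of $A$ appear, and one faces a system of partial differential equations.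

The way out is to note that the estimate is made at one point $x$ at a time. At fixed $x$ we need only constant combinations of the $Y_a$, with constants that depend on the chosen $x$. The relevant bracket is then the pointwise bilinear one with coefficients $\Gamma_{ab}^c(x)$, and no derivative of $A$ occurs. The condition on $A(x)$ becomes an algebraic equation with parameter $x$, and the implicit function theorem solves it.

## 7. Bending the perfect ideal: proof of Theorem B

Keep $Y_1,\dots,Y_N$ as in Lemma 4 and identify $\mathfrak g=\mathbb R^N$ with standard basis $e_1,\dots,e_N$.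

**Step 1: pointwise bracket, evaluation, derivative.** This step rewrites (2) as a family of identities, one for each point. For $u,v\in\mathfrak g$ and $x$ near $0$ put
$$\{u,v\}_x=\sum u_av_b\,\Gamma^c_{ab}(x)\,e_c,\qquad\mathrm{ev}_x(u)=\sum u_aY_a(x)\in\mathbb R^n,\qquad M_x(u)=\sum u_a\,DY_a(x)\in\mathfrak{gl}_n(\mathbb R).$$
All three depend smoothly on $x$. The bracket $\{\cdot,\cdot\}_x$ is bilinear and antisymmetric; the Jacobi identity is not claimed for $x\ne0$. At $x=0$ it is the Lie bracket of $\mathfrak g$. Evaluating $\sum u_av_b[Y_a,Y_b]$ at $x$, on one side by (2) and on the other by $[Y,Z]=DZ\cdot Y-DY\cdot Z$, we get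
$$\mathrm{ev}_x\{u,v\}_x=M_x(v)\,\mathrm{ev}_x(u)-M_x(u)\,\mathrm{ev}_x(v). \tag{3}$$
If $X\in\mathcal F$ has class $u$, then $X-\sum u_aY_a\in\mathcal I_0\mathcal F$. A product $fY$ with $f(0)=0$, $Y(0)=0$ has zero derivative at $0$, so $DX(0)=M_0(u)$. So, up to sign, linearization is $u\mapsto M_0(u)$, and
$$\mathfrak k=\{u\in\mathfrak g:M_0(u)=0\}.$$
It is an ideal of $\mathfrak g$: since the $Y_a$ vanish at $0$, we have $D[Y,Z](0)=DZ(0)DY(0)-DY(0)DZ(0)$, so $u\mapsto-M_0(u)$ is a Lie algebra morphism with kernel $\mathfrak k$.

**Step 2: the perfect ideal.** This step sets up the contradiction. Let $\mathfrak p$ be the stable term of the derived series of $\mathfrak k$, so $[\mathfrak p,\mathfrak p]=\mathfrak p$. By the Jacobi identity the derived algebra of an ideal of $\mathfrak g$ is an ideal of $\mathfrak g$; hence $\mathfrak p$ is an ideal of $\mathfrak g$. Suppose $\mathfrak p\ne0$. Choose a linear complement, $\mathfrak g=\mathfrak p\oplus W$, with projections $\pi_{\mathfrak p},\pi_W$. The bracket $\Lambda^2\mathfrak p\to\mathfrak p$ is onto; choose a linear right inverse $\sigma:\mathfrak p\to\Lambda^2\mathfrak p$.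 So $\sigma$ writes each $u\in\mathfrak p$ as a sum of brackets, linearly in $u$.

**Step 3: the equation for the bent subspace.** This step states what we want from $A$. For $A\in\mathrm{Hom}(\mathfrak p,W)$ let $T_A:\mathfrak p\to\mathfrak g$, $T_Au=u+Au$; its image is the graph of $A$. Let $B_x:\Lambda^2\mathfrak g\to\mathfrak g$ be the linear map induced by $\{\cdot,\cdot\}_x$, and put
$$S(x,A)=B_x\circ\Lambda^2T_A\circ\sigma:\mathfrak p\to\mathfrak g .$$
So $S(x,A)$ moves $\sigma(u)$ to the graph of $A$ and takes the bracket at $x$. We want the result to lie in the graph again. A vector $w\in\mathfrak g$ lies in the graph exactly when $\pi_Ww-A\pi_{\mathfrak p}w=0$, so we want $\Phi(x,A)=0$, where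
$$\Phi(x,A)=\pi_WS(x,A)-A\,\pi_{\mathfrak p}S(x,A)\in\mathrm{Hom}(\mathfrak p,W).$$

**Step 4: solving it.** This step applies the implicit function theorem. $\Phi$ is smooth. At $(0,0)$ the map $S(0,0)$ is the Lie bracket composed with $\sigma$, that is, $S(0,0)=\mathrm{id}_{\mathfrak p}$ viewed as a map into $\mathfrak g$. So $\Phi(0,0)=\pi_W|_{\mathfrak p}=0$. Now differentiate at $(0,0)$ in a direction $\dot A\in\mathrm{Hom}(\mathfrak p,W)$. If $\sigma(u)=\sum_iu_i\wedge v_i$ with $u_i,v_i\in\mathfrak p$, the derivative of $S$ applied to $u$ is $\sum_i\big([\dot Au_i,v_i]+[u_i,\dot Av_i]\big)$. It lies in $[\mathfrak g,\mathfrak p]\subset\mathfrak p$, because $\mathfrak p$ is an ideal of $\mathfrak g$, and $\pi_W$ kills it. In the second term of $\Phi$ only the factor $A$ contributes, since $A=0$ at the base point, and it gives $-\dot A\,\pi_{\mathfrak p}S(0,0)=-\dot A$. Hence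
$$\partial_A\Phi(0,0)=-\mathrm{id}.$$
So there is a smooth map $x\mapsto A(x)\in\mathrm{Hom}(\mathfrak p,W)$ near $0$ with $A(0)=0$ and $\Phi(x,A(x))=0$. Write $T_x=T_{A(x)}$ and $Q(x)=\pi_{\mathfrak p}S(x,A(x))\in\mathrm{End}(\mathfrak p)$, so $Q(0)=\mathrm{id}$. Then $\pi_WS=A(x)Q(x)$, and so $S=Q(x)+A(x)Q(x)$, that is,
$$B_x\circ\Lambda^2T_x\circ\sigma=T_x\circ Q(x). \tag{4}$$

**Step 5: the estimate.** This step repeats the inequality of Section 6, now without an error term. Let $E_x=\mathrm{ev}_x\circ T_x:\mathfrak p\to\mathbb R^n$. Fix norms coming from inner products, and an orthonormal basis $p_1,\dots,p_r$ of $\mathfrak p$. Write $\sigma(u)=\sum_{k<l}\sigma_{kl}(u)\,p_k\wedge p_l$ with linear functionals $\sigma_{kl}$ on $\mathfrak p$. Apply $\mathrm{ev}_x$ to (4), and use (3) with the vectors $T_xp_k,T_xp_l$, where $x$ is fixed: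
$$E_xQ(x)u=\sum_{k<l}\sigma_{kl}(u)\Big(M_x(T_xp_l)\,E_xp_k-M_x(T_xp_k)\,E_xp_l\Big).$$
With $\delta(x)=\sup_{v\in\mathfrak p,\,|v|\le1}\|M_x(T_xv)\|$ and $C=2\sum_{k<l}\|\sigma_{kl}\|$ this gives
$$\|E_xQ(x)\|\le C\,\delta(x)\,\|E_x\| .$$
Since $T_0$ is the inclusion and $\mathfrak p\subset\mathfrak k$, we have $\delta(x)\to\sup_{v\in\mathfrak p,\,|v|\le1}\|M_0(v)\|=0$ as $x\to0$. Near $0$ the map $Q(x)$ is invertible with bounded inverse, so
$$\|E_x\|\le C\,\delta(x)\,\|Q(x)^{-1}\|\,\|E_x\|\qquad\text{with}\quad C\,\delta(x)\,\|Q(x)^{-1}\|<1\ \text{ for }x\text{ near }0 .$$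
Therefore $E_x=0$ for all $x$ near $0$.

**Step 6: back to the isotropy algebra.** This step converts $E_x=0$ into a statement about classes. For $u\in\mathfrak p$, $E_xu=0$ reads
$$\sum_au_aY_a(x)=-\sum_b(A(x)u)_b\,Y_b(x)\qquad\text{for all }x\text{ near }0 .$$
The coefficients $-(A(x)u)_b$ are smooth and vanish at $0$. By Lemma 1(a), $\sum u_aY_a\in\mathcal I_0\mathcal F$, that is, $u=0$ in $\mathfrak g$. As $u\in\mathfrak p$ was arbitrary, $\mathfrak p=0$, a contradiction. So $\mathfrak p=0$ and $\mathfrak k$ is solvable. $\blacksquare$

Each hypothesis has one place of use. That $\mathfrak p$ is perfect gives $\sigma$; that it is an ideal of $\mathfrak g$ gives $\partial_A\Phi=-\mathrm{id}$; that it lies in $\mathfrak k$ gives $\delta(x)\to0$. Smoothness of $A$ is what makes the relation in Step 6 a relation over $C^\infty$.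

## 8. Triangular fields and flat rescaling: proof of Theorem C

Let $\mathfrak g$ be a finite-dimensional real solvable Lie algebra, $N=\dim\mathfrak g$. The zero algebra is realized by $\mathcal F=0$, so let $N\ge1$.

We want fields $X_1,\dots,X_N$ with the structure constants of $\mathfrak g$, with vanishing linear parts at a point, and linearly independent on a dense set, so that their classes stay independent. Suppose $\rho(v_1),\dots,\rho(v_N)$ are fields on $\mathbb R^N$, independent at every point, with the right brackets. A first try is to add a variable $s$ and multiply by a flat function: $X_i=\varepsilon(s)\rho(v_i)$. This fails, since $[X_i,X_j]=\varepsilon(s)\sum_kc_{ij}^kX_k\in\mathcal I_0\mathcal F$, and the isotropy becomes abelian. One has to shrink the fields without touching the structure constants, and push-forward by a diffeomorphism depending on $s$ does that. With $x_k=\varepsilon(s)t_k$ for all $k$, however, a field such as $e^{t_1}\partial_{t_2}$ becomes $\varepsilon(s)\,e^{x_1/\varepsilon(s)}\,\partial_{x_2}$, which is unbounded as $s\to0$ at points with $x_1>0$ if $\varepsilon(s)\to0^+$.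 So we use different scales $\varepsilon_1,\varepsilon_2,\dots$, each chosen to be small enough in terms of the previous ones. For this the $k$-th coefficient must depend only on $t_1,\dots,t_{k-1}$, and solvability provides this.

A nonzero solvable algebra is not equal to its derived algebra, and any hyperplane containing the derived algebra is an ideal, again solvable. So we can choose a basis $v_1,\dots,v_N$ of $\mathfrak g$ such that, with $V_k=\mathrm{span}(v_k,\dots,v_N)$, each $V_{k+1}$ is an ideal of $V_k$.

**Lemma 5 (triangular fields).** There is a Lie algebra morphism $\rho:\mathfrak g\to\mathfrak X(\mathbb R^N)$ such that $\rho(v_1),\dots,\rho(v_N)$ are linearly independent at every point and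
$$\rho(v)=\sum_ka_k^v(t_1,\dots,t_{k-1})\,\partial_{t_k}\qquad\text{with }a_k^v\text{ smooth}.$$

*Proof.* Induction on $N$. For $N=1$ take $\rho(v_1)=\partial_{t_1}$. For $N\ge2$ let $\rho':V_2\to\mathfrak X(\mathbb R^{N-1})$ be given by induction, in coordinates $t_2,\dots,t_N$. Put $\rho(v_1)=\partial_{t_1}$. For $w\in V_2$ let $\rho(w)$ be the field without $\partial_{t_1}$-component which on the slice $\{t_1\}\times\mathbb R^{N-1}$ equals $\rho'(e^{t_1\mathrm{ad}\,v_1}w)$. This makes sense because $\mathrm{ad}\,v_1$ preserves the ideal $V_2$. Extend linearly to $\mathfrak g$.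

Bracket with $\partial_{t_1}$ differentiates the coefficients in $t_1$, and $\rho'$ is linear, so
$$[\partial_{t_1},\rho(w)]=\rho'(e^{t_1\mathrm{ad}\,v_1}[v_1,w])=\rho([v_1,w]).$$
For $w,w'\in V_2$ the bracket is computed slice by slice:
$$[\rho(w),\rho(w')]=\rho'\big([e^{t_1\mathrm{ad}\,v_1}w,\,e^{t_1\mathrm{ad}\,v_1}w']\big)=\rho'(e^{t_1\mathrm{ad}\,v_1}[w,w'])=\rho([w,w']),$$
because the exponential of a derivation is an automorphism. So $\rho$ is a morphism. At each point the fields $\rho(w)$, $w\in V_2$, have values $\rho'(V_2)(t_2,\dots,t_N)$, which is the span of $\partial_{t_2},\dots,\partial_{t_N}$ by induction; with $\partial_{t_1}$ this gives independence. For $w\in V_2$, $a_1^w=0$, and for $k\ge2$ the coefficient $a_k^w$ is the $k$-th coefficient of $\rho'$ at the vector $e^{t_1\mathrm{ad}\,v_1}w$. It depends smoothly on $t_1$ and, by induction, on $t_2,\dots,t_{k-1}$. $\square$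

For $\mathfrak{aff}(1)$ with $[v_1,v_2]=v_2$ this gives $\rho(v_1)=\partial_{t_1}$ and $\rho(v_2)=e^{t_1}\partial_{t_2}$.

**Lemma 6 (a flat factor).** Given finitely many smooth functions $G_i$ on $(\mathbb R\setminus\{0\})\times\mathbb R^d$, there is $\varepsilon\in C^\infty(\mathbb R)$, positive off $0$ and flat at $0$, such that each $\varepsilon(s)G_i(s,x)$ extends smoothly to $\mathbb R^{1+d}$ with all derivatives zero on $\{s=0\}$.

*Proof.* Choose smooth functions $\theta_j\ge0$ on $\mathbb R$: $\theta_0$ supported in $|s|\ge1/4$ and positive for $|s|>1/4$; for $j\ge1$, $\theta_j$ supported in $2^{-j-2}\le|s|\le2^{-j}$ and positive in the interior. Every $s\ne0$ lies in one of the open sets where some $\theta_j$ is positive: the intervals $(2^{-j-2},2^{-j})$, $j\ge1$, cover $(0,1/2)$ and $\theta_0$ is positive beyond $1/4$.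

Put $c_0=1$. For $j\ge1$ the functions $\theta_j$ and $\theta_jG_i$, the latter extended by $0$, are smooth and vanish near $\{s=0\}$. On $|x|\le j$ all their derivatives are bounded, since the support in $s$ is compact and avoids $0$. So we can choose $c_j>0$ so small that all partial derivatives of order at most $j$ of $c_j\theta_j$ and of $c_j\theta_jG_i$ are bounded by $2^{-j}$ on $|x|\le j$. Put $\varepsilon=\sum_jc_j\theta_j$.

On $|x|\le R$, the derivatives of order at most $q$ of the $j$-th terms are bounded by $2^{-j}$ once $j\ge\max(q,R,1)$. So $\sum_jc_j\theta_j$ and $\sum_jc_j\theta_jG_i$ converge with all derivatives, uniformly on compact sets, to smooth functions. Every term vanishes near $\{s=0\}$, so all derivatives of the limits vanish on $\{s=0\}$. Off $\{s=0\}$ the second limit is $\varepsilon G_i$, and $\varepsilon>0$ there. $\square$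

**Proof of Theorem C, solvable case.**

**Step 1: choosing the scales.** This step produces smooth fields, flat on a hyperplane. Use coordinates $(s,x_1,\dots,x_N)$ on $\mathbb R^{N+1}$. For $k=1,\dots,N$ in turn, once $\varepsilon_1,\dots,\varepsilon_{k-1}$ are chosen, let $\varepsilon_k$ be given by Lemma 6 with $d=k-1$, for $G=1$ and the functions
$$G=a_k^{v_i}\Big(\tfrac{x_1}{\varepsilon_1(s)},\dots,\tfrac{x_{k-1}}{\varepsilon_{k-1}(s)}\Big),\qquad i=1,\dots,N .$$
For $s\ne0$ define
$$X_i=\sum_k\varepsilon_k(s)\,a_k^{v_i}\Big(\tfrac{x_1}{\varepsilon_1(s)},\dots,\tfrac{x_{k-1}}{\varepsilon_{k-1}(s)}\Big)\,\partial_{x_k}, \tag{5}$$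
and $X_i=0$ on $\{s=0\}$. By Lemma 6 the $X_i$ are smooth and all their derivatives vanish on $\{s=0\}$.

**Step 2: brackets and independence.** This step checks that rescaling kept the structure constants. On each slice $s=\mathrm{const}\ne0$ the field $X_i$ is the push-forward of $\rho(v_i)$ under the linear diffeomorphism $x_k=\varepsilon_k(s)t_k$. The $X_i$ have no $\partial_s$-component, so brackets are computed in the slices, and $[X_i,X_j]=\sum_kc_{ij}^kX_k$ on $\{s\ne0\}$, with the structure constants $c_{ij}^k$ of $\mathfrak g$. By continuity this holds everywhere. Moreover the $X_i$ are linearly independent at each point with $s\ne0$.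

**Step 3: the isotropy at $0$.** This step identifies the kernel. Let $\mathcal F=\sum_iC^\infty(\mathbb R^{N+1})X_i$. By Step 2 it is a singular foliation. All its elements vanish to infinite order at $m=0$, so $\mathcal F(0)=\mathcal F$, linear parts vanish, and $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)=\mathcal F/\mathcal I_0\mathcal F$. The classes of the $X_i$ span. If $\sum c_iX_i\in\mathcal I_0\mathcal F$ with $c_i\in\mathbb R$, then $\sum c_iX_i=\sum a_iX_i$ with $a_i\in\mathcal I_0$. By independence $a_i=c_i$ on $\{s\ne0\}$, so by continuity $c_i=a_i(0)=0$. So the classes form a basis with the structure constants of $\mathfrak g$, and $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)\cong\mathfrak g$.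

**Proof of Theorem C, nilpotent case.**

**Step 4: polynomial coefficients.** This step improves Lemma 5. Let $\mathfrak g$ be nilpotent. Refine the lower central series to a full flag $V_1=\mathfrak g\supset V_2\supset\cdots$ with $\dim V_k/V_{k+1}=1$. If $C^i(\mathfrak g)\supset V_k\supsetneq C^{i+1}(\mathfrak g)$, then $V_{k+1}\supset C^{i+1}(\mathfrak g)\supset[\mathfrak g,V_k]$. So $[\mathfrak g,V_k]\subset V_{k+1}$ for all $k$. In particular $V_{k+1}$ is an ideal of $V_k$, so an adapted basis may be used in Lemma 5, and the same property holds for $V_2$ with the flag $V_2\supset V_3\supset\cdots$. Each $\mathrm{ad}\,v_1$ in the induction is nilpotent, so $e^{t_1\mathrm{ad}\,v_1}$ is polynomial in $t_1$, and inductively all $a_k^v$ are polynomials.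

**Step 5: powers instead of flat functions.** This step replaces $\varepsilon_k(s)$ by $s^{d_k}$ in (5). Put $d_1=2$; the $a_1^{v_i}$ are constants. Given $d_1,\dots,d_{k-1}$, the function $a_k^{v_i}(x_1/s^{d_1},\dots,x_{k-1}/s^{d_{k-1}})$ is a polynomial in $x_1,\dots,x_{k-1},s^{-1}$, so for $d_k$ large enough its product with $s^{d_k}$ is a polynomial divisible by $s^2$, for all $i$. The resulting $X_i$ are polynomial vector fields divisible by $s^2$. Hence they vanish on $\{s=0\}$, and the linear part at $0$ of every element of $\mathcal F$ vanishes. Since $s^{d_k}\ne0$ for $s\ne0$, Step 2 applies word for word. So does Step 3, with "infinite order" replaced by "order at least $2$". So $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)\cong\mathfrak g$ with $\mathcal F$ generated by polynomial vector fields. $\blacksquare$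

**Example 5 (Heisenberg algebra).** Let $[v_1,v_2]=v_3$ be the only nonzero bracket. Then $V_2=\mathrm{span}(v_2,v_3)$ is abelian, $e^{t_1\mathrm{ad}\,v_1}v_2=v_2+t_1v_3$, and Lemma 5 gives $\rho(v_1)=\partial_{t_1}$, $\rho(v_2)=\partial_{t_2}+t_1\partial_{t_3}$, $\rho(v_3)=\partial_{t_3}$. With $d_1=d_2=2$, $d_3=4$ formula (5) becomes
$$X_1=s^2\,\partial_{x_1},\qquad X_2=s^2\,\partial_{x_2}+s^2x_1\,\partial_{x_3},\qquad X_3=s^4\,\partial_{x_3},$$
and indeed $[X_1,X_2]=s^2\cdot s^2\,\partial_{x_3}=X_3$, while $X_3$ commutes with both. So $X_3$, although it vanishes to order $4$, is not in $\mathcal I_0\mathcal F$, and the kernel at $0\in\mathbb R^4$ is the Heisenberg algebra.
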